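# Injective dimensions of the syzygies of $A/J$

## A guess: every nonzero syzygy of $A/J$ has injective dimension $\operatorname{gl\,dim}A$

Let $A\ne 0$ be a ring with Jacobson radical $J$, and put $A_0:=A/J$. Throughout, $A$ is **semiperfect**, meaning that $A_0$ is semisimple and idempotents lift from $A_0$ to $A$, and $A$ is noetherian on both sides. Local rings and finite-dimensional algebras over a field are semiperfect. The ring $\mathbb Z$ is not, since its radical is $0$ and $\mathbb Z$ is not semisimple. "Module" means left module unless I say "right". Everything has a mirror version, obtained by passing to $A^{op}$.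

Over a semiperfect ring every finitely generated (f.g.) module $M$ has a **projective cover**: a surjection $P\to M$ with $P$ f.g. projective and kernel inside $JP$. Since $A$ is noetherian, the kernel is again f.g., so we can repeat. This gives the **minimal projective resolution** $P_\bullet(M)$, with all terms f.g. The **$n$-th syzygy** $\Omega^n(M)$ is the image of $P_n(M)\to P_{n-1}(M)$ for $n\ge1$, and $\Omega^0(M)=M$. By construction
$$\Omega^n(M)\subseteq JP_{n-1}(M)\quad(n\ge 1),\qquad \Omega^n(\Omega^m(M))=\Omega^{n+m}(M),$$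
and $P_n(M)\to\Omega^n(M)$ is a projective cover. For example, over $A=k[[x]]$ the cover of $k$ is $A\to k$, so $\Omega^1(k)=xA\cong A$ and $\Omega^2(k)=0$. I abbreviate $\Omega^n:=\Omega^n(A_0)$.

The module $A_0$ measures the whole ring: by results of Eilenberg,
$$\operatorname{proj\,dim}_AA_0=\operatorname{gl\,dim}A=\operatorname{inj\,dim}_AA_0 .$$
It is also known that $\operatorname{inj\,dim}_AJ=\operatorname{gl\,dim}A$, and $J=\Omega^1$. So the injective dimension of $\Omega^n$ is $\operatorname{gl\,dim} A$ for $n=0$ and for $n=1$. Xiao-Wu Chen, Srikanth B. Iyengar and René Marczinzik, in "Homological dimensions of the Jacobson radical" (arXiv:2210.08691, 2022), ask about all $n$. The answer one would guess is yes: *if $\Omega^n\neq0$, then $\operatorname{inj\,dim}_A\Omega^n=\operatorname{gl\,dim}A$.* Let us test it.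

**Test 1: $A=k[x]/(x^2)$.** Here $0\to k\to A\to k\to0$ is exact, so $\Omega^n=k$ for all $n$ and $\operatorname{gl\,dim}A=\infty$. The ring $A$ is self-injective, and the same sequence shows that every cosyzygy of $k$ is $k$, which is not injective because $k\to A$ does not split. So $\operatorname{inj\,dim}k=\infty$.

**Test 2: $A=k[[x,y]]$.** The Koszul complex $0\to A\to A^2\to A\to k\to0$ is the minimal resolution of $k$, so $\Omega^0=k$, $\Omega^1=(x,y)$, $\Omega^2\cong A$, and $\operatorname{gl\,dim}A=2$. Applying $\operatorname{Hom}(-,X)$ gives $\operatorname{Ext}^2(k,X)\cong X/(x,y)X$. By Nakayama this is nonzero for each f.g. $X\ne0$. So all three syzygies have injective dimension $2$.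

**Test 3: an algebra with three simples.** Let $\Lambda$ be the path algebra over a field of $1\to2\to3$ modulo the square of its radical, with basis $e_1,e_2,e_3,a,b$ where $a=e_2ae_1$, $b=e_3be_2$, $ba=0$. The left projectives are $\Lambda e_1=\langle e_1,a\rangle$, with top $S_1$ and socle $S_2$; $\Lambda e_2=\langle e_2,b\rangle$, with top $S_2$ and socle $S_3$; and $\Lambda e_3=S_3$. Dualizing the right projectives $\langle e_1\rangle$, $\langle e_2,a\rangle$, $\langle e_3,b\rangle$ gives the indecomposable injective left modules $S_1$, $\Lambda e_1$, $\Lambda e_2$. The exact sequence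
$$0\to S_3\to\Lambda e_2\to\Lambda e_1\to S_1\to0$$
therefore is the minimal projective resolution of $S_1$ and the minimal injective resolution of $S_3$. Likewise $0\to S_2\to \Lambda e_1\to S_1\to 0$ is the minimal injective resolution of $S_2$. So $\operatorname{gl\,dim}\Lambda=2$, and $S_1,S_2,S_3$ have injective dimensions $0,1,2$. Here $\Omega^0=S_1\oplus S_2\oplus S_3$, $\Omega^1=S_2\oplus S_3$, $\Omega^2=S_3$, each of injective dimension $2$. The guess survives, but only because $A_0$ contains *all* simples: the syzygies $S_1,S_2,S_3$ of the single simple $S_1$ have injective dimensions $0,1,2$.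

One general piece of evidence will also be the last move of the proof.

**Lemma 1.** Let $M$ be f.g. and $q\ge1$. If $\operatorname{Ext}^q_A(M,\Omega^q(M))=0$, then $\Omega^q(M)=0$.

*Proof.* Write $P_{q-1}=P_{q-1}(M)$. By dimension shifting, $\operatorname{Ext}^q(M,\Omega^q(M))\cong\operatorname{Ext}^1(\Omega^{q-1}(M),\Omega^q(M))$, and the sequence $0\to\Omega^q(M)\to P_{q-1}\to\Omega^{q-1}(M)\to0$ identifies this with
$$\operatorname{coker}\bigl(\operatorname{Hom}(P_{q-1},\Omega^q(M))\to\operatorname{Hom}(\Omega^q(M),\Omega^q(M))\bigr).$$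
If it vanishes, the identity of $\Omega^q(M)$ extends to a map $g:P_{q-1}\to\Omega^q(M)$. Since $\Omega^q(M)\subseteq JP_{q-1}$, we get
$$\Omega^q(M)=g(\Omega^q(M))\subseteq J\,g(P_{q-1})\subseteq J\,\Omega^q(M),$$
and Nakayama gives $\Omega^q(M)=0$. $\square$

With $M=A_0$ and $q=n\ge 1$ this says $\operatorname{inj\,dim}\Omega^n\ge n$ whenever $\Omega^n\ne0$. In particular the guess holds when $n=\operatorname{gl\,dim}A$. The problem is to climb from $n$ up to $\operatorname{gl\,dim}A$.

## Three theorems on $\operatorname{Ext}^q_A(M,\Omega^n)$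

The guess is correct, and it comes out of a statement about an arbitrary f.g. module $M$ in the first variable. Write $\operatorname{pd}$ for projective dimension, with $\operatorname{pd}0=-\infty$ and $\sup\emptyset=-\infty$.

**Theorem 1.** Let $M$ be a f.g. $A$-module and let $q\ge n\ge0$. If $\operatorname{Ext}^q_A(M,\Omega^n)=0$ and $\operatorname{Ext}^{q+1}_A(M,\Omega^n)=0$, then $\Omega^q(M)=0$, i.e. $\operatorname{pd}M<q$. If $n\le2$, the single condition $\operatorname{Ext}^q_A(M,\Omega^n)=0$ suffices.

**Theorem 2.** If $M$ is f.g. and $\operatorname{pd}M\ge n$ (possibly $\infty$), then $\operatorname{pd}M=\sup\{q:\operatorname{Ext}^q_A(M,\Omega^n)\ne0\}$.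

**Theorem 3.** If $\Omega^n\neq0$, then $\operatorname{inj\,dim}_A\Omega^n=\operatorname{gl\,dim}A=\sup\{q:\operatorname{Ext}^q_A(A_0,\Omega^n)\neq0\}$.

So the equality asked for holds for every semiperfect noetherian ring $A$ and every $n\ge0$ with $\Omega^n(A_0)\neq0$.

## Why induction on $n$ by dimension shifting stalls

The known cases $n=0,1$ suggest induction along $0\to\Omega^{n+1}\to P_n(A_0)\to\Omega^n\to0$. Suppose $d=\operatorname{gl\,dim}A$ is finite. The long exact sequence ends with
$$\operatorname{Ext}^d(A_0,\Omega^{n+1})\to\operatorname{Ext}^d(A_0,P_n(A_0))\to\operatorname{Ext}^d(A_0,\Omega^n)\to0 .$$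
If the last term is nonzero, so is the middle one. But to make the first term nonzero this way, we would need the second map to have a kernel, and the sequence gives no reason for that.

The inductive step is indeed false for general modules. Over $\Lambda$ from Test 3, the module $X=S_1\oplus S_3$ has injective dimension $2=\operatorname{gl\,dim}\Lambda$, yet $\Omega^1(X)=S_2\neq0$ has injective dimension $1$. So knowing the injective dimension of $\Omega^n$ is not enough; we must use that $\Omega^n$ is a syzygy of the sum of all simples.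

## $\operatorname{Ext}$ as the kernel of a map between tensor products

The purpose of this section is to move the variable $\Omega^n$ into a tensor product, where it can be tested against right modules.

Let $M$ be f.g., write $P_i=P_i(M)$, and set $P^i=\operatorname{Hom}_A(P_i,A)$ for $i\ge0$, $P^{-1}=0$. Each $P^i$ is a f.g. projective right module. The natural map $P^i\otimes_AX\to\operatorname{Hom}_A(P_i,X)$, $f\otimes x\mapsto(p\mapsto f(p)x)$, is an isomorphism, because it is one for $P_i=A$ and both sides are additive. Hence $\operatorname{Ext}^t_A(M,X)=H^t(P^\bullet\otimes_AX)$. For $t\ge0$ put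
$$C_t=\operatorname{coker}(P^{t-1}\to P^t),\qquad B_{t+1}=\operatorname{im}(P^t\to P^{t+1}),\qquad T_t=H^t(P^\bullet)=\operatorname{Ext}^t_A(M,A).$$
These right modules are f.g. since $A$ is right noetherian, and there are exact sequences
$$0\to T_t\to C_t\to B_{t+1}\to0, \tag{1}$$
$$0\to B_{t+1}\to P^{t+1}\to C_{t+1}\to0. \tag{2}$$
By right exactness of $\otimes$, the cokernel of $P^{t-1}\otimes X\to P^t\otimes X$ is $C_t\otimes X$. Therefore
$$\operatorname{Ext}^t_A(M,X)=\ker\bigl(C_t\otimes_AX\to P^{t+1}\otimes_AX\bigr). \tag{3}$$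

For example, let $A=k[x]/(x^2)$ and $M=k$. Every $P_i$ is $A$, with differential multiplication by $x$. So $C_0=A$, and $C_t=A/xA=k$, $T_t=0$ for $t\ge1$.

We also use two standard consequences of dimension shifting. For a right module $N$, a f.g. module $M$ and $n\ge1$,
$$\operatorname{Tor}_n(N,M)=\ker\bigl(N\otimes\Omega^n(M)\to N\otimes P_{n-1}(M)\bigr),\qquad \operatorname{Tor}_{i}(N,\Omega^n(M))\cong\operatorname{Tor}_{n+i}(N,M)\quad(i\ge1). \tag{4}$$
The first holds because $\operatorname{Tor}_n(N,M)\cong\operatorname{Tor}_1(N,\Omega^{n-1}(M))$, computed from $0\to\Omega^n(M)\to P_{n-1}(M)\to\Omega^{n-1}(M)\to0$.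

## Finite global dimension reduces to an orthogonality statement

Suppose $d=\operatorname{gl\,dim}A<\infty$ and $1\le n\le d$, and try to show $\operatorname{Ext}^d(A_0,\Omega^n)\ne0$. Take $M=A_0$ above. Then $P^{d+1}=0$, so $C_d=T_d$ and (3) becomes $\operatorname{Ext}^d(A_0,X)\cong T_d\otimes_AX$. If $\operatorname{Ext}^d(A_0,\Omega^n)=0$, then $T_d\otimes\Omega^n(A_0)=0$. By Lemma 1 we know $T_d\otimes\Omega^d(A_0)\cong\operatorname{Ext}^d(A_0,\Omega^d)\neq0$. Since $\Omega^d(A_0)=\Omega^n(\Omega^{d-n}(A_0))$ is the $n$-th syzygy of another module, we would be done if the following implication held for f.g. right modules $T$: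
$$T\otimes_A\Omega^n(A_0)=0\ \Longrightarrow\ T\otimes_A\Omega^n(M')=0\ \text{ for every f.g. } M'. \tag{5}$$

When $M'$ has finite length, (5) is easy. For a simple $S$, the module $\Omega^n(S)$ is a summand of $\Omega^n(A_0)$, because $S$ is a summand of $A_0$. For $0\to M_1\to M'\to M_2\to0$, the horseshoe lemma gives an exact sequence $0\to\Omega^n(M_1)\to\Omega^n(M')\oplus Q\to\Omega^n(M_2)\to0$ with $Q$ projective, and right exactness of $T\otimes-$ passes the vanishing to the middle. So for artinian rings induction on length proves (5).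

For noetherian rings this stops, because the module we need, $M'=\Omega^{d-n}(A_0)$, may have infinite length. Over $k[[x,y]]$ with $n=1$ it is the ideal $(x,y)$, and it has no finite filtration with simple quotients.

There is one easy case of the opposite kind. If $A$ is local and $\Omega^n\ne0$, then (5) holds because $T=0$. Indeed, if $T\neq0$, then $T$ maps onto the simple right module $A_0$, so $T\otimes\Omega^n$ maps onto $A_0\otimes_A\Omega^n=\Omega^n/J\Omega^n\neq0$. This argument filters nothing: it looks at the top of $T$. The way past the obstruction is therefore to leave $M'$ alone and to analyze $T$, sorting the simple right modules into those that $\Omega^n$ can detect and those that no $n$-th syzygy can detect.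

## Simple right modules and the projectives that occur in degree $n$

The goal of this section is to make that sorting precise. Let $e_1,\dots,e_s$ be primitive idempotents such that the $Ae_j$ represent the indecomposable projective left modules, each once. Put $S_j=Ae_j/Je_j$, the simple left modules, and $S'_j=e_jA/e_jJ$. The right modules $S_j'$ are the simple right modules.

**Reading off projective covers.** For f.g. $X$,
$$S'_j\otimes_AX\cong e_j(X/JX),$$
since $S'_j=e_jA_0$. Now $X/JX$ is a direct sum of copies of the $S_i$, and $e_jS_i\cong\operatorname{Hom}_A(Ae_j,S_i)$ is nonzero iff $i=j$, because $S_j$ is the only simple quotient of $Ae_j$. If $X/JX\cong\bigoplus_iS_i^{m_i}$, the projective cover of $X$ is $\bigoplus_i(Ae_i)^{m_i}$. Hence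
$$S'_j\otimes_AX\ne0\iff Ae_j\text{ is a direct summand of the projective cover of }X. \tag{6}$$

**Reading off projective dimension on the right.** For a f.g. right module $N$ and $i\ge0$,
$$\operatorname{Tor}_i(N,A_0)=0\iff\operatorname{pd}N<i. \tag{7}$$
Let $Q_\bullet$ be the minimal projective resolution of $N$. Its differentials have image in $Q_{i-1}J$, so those of $Q_\bullet\otimes A_0$ vanish and $\operatorname{Tor}_i(N,A_0)=Q_i/Q_iJ$. By Nakayama this is zero iff $Q_i=0$, in which case $\operatorname{pd}N<i$. Conversely, $\operatorname{pd}N<i$ makes $\operatorname{Tor}_i(N,-)$ vanish.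

**Reading off terms of a resolution on the left.** For f.g. $M$ and $i\ge0$,
$$\operatorname{Tor}_i(S'_j,M)\cong S'_j\otimes P_i(M)\cong S'_j\otimes\Omega^i(M). \tag{8}$$
The differentials of $S'_j\otimes P_\bullet(M)$ vanish since $S'_jJ=0$ and the resolution is minimal. For the second isomorphism, $P_i(M)\to\Omega^i(M)$ is an isomorphism modulo $J$, and $S'_j\otimes X$ depends only on $X/JX$.

Now fix $n\ge1$ and put
$$\Sigma:=\{j:\operatorname{pd}S'_j<n\}.$$

**Example.** For $\Lambda$ of Test 3, the right modules are $e_1\Lambda=S_1'$, $e_2\Lambda=\langle e_2,a\rangle$ and $e_3\Lambda=\langle e_3,b\rangle$, with exact sequences $0\to S'_1\to e_2\Lambda\to S'_2\to0$ and $0\to S'_2\to e_3\Lambda\to S'_3\to0$. So $\operatorname{pd}S'_1,\operatorname{pd}S'_2,\operatorname{pd}S'_3$ are $0,1,2$. For $n=2$ we get $\Sigma=\{1,2\}$, and $\Omega^2=S_3$ is detected exactly by $S'_3$.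

**Lemma 2.** (a) $j\in\Sigma$ iff $S'_j\otimes_A\Omega^n=0$. (b) For every f.g. $M$, $P_n(M)$ is a direct sum of modules $Ae_j$ with $j\notin\Sigma$.

*Proof.* (a) By (8), $S'_j\otimes\Omega^n\cong\operatorname{Tor}_n(S'_j,A_0)$, and by (7) this vanishes iff $\operatorname{pd}S'_j<n$. (b) If $j\in\Sigma$, then $S'_j\otimes P_n(M)\cong\operatorname{Tor}_n(S'_j,M)=0$. By (6), applied to $X=P_n(M)$, the module $Ae_j$ is not a summand of $P_n(M)$. $\square$

Part (b) holds for every f.g. $M$, of finite length or not. That is why the next lemma needs no filtration of $M$.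

## The implication $T\otimes\Omega^n(A_0)=0\Rightarrow T\otimes\Omega^n(M)=0$

**Lemma 3.** Let $n\ge1$ and let $T$ be a f.g. right module with $T\otimes_A\Omega^n=0$. Then $T\otimes_A\Omega^n(M)=0$ for every f.g. module $M$.

*Proof.* By Lemma 2(b) it is enough to show $Te_j=0$ for all $j\notin\Sigma$. If $T$ had $S'_j$ with $j\notin\Sigma$ as a quotient, Lemma 2(a) would give a contradiction at once. But a nonzero $Te_j$ may sit deep inside $T$, invisible in the top. So we pass to the submodule that these pieces generate, and must show that it is still killed by $\Omega^n$.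

**Step 1: every quotient of $T$ has small projective dimension.** If $N$ is a quotient of $T$, then $N\otimes\Omega^n$ is a quotient of $T\otimes\Omega^n=0$. By (4), $\operatorname{Tor}_n(N,A_0)=\ker(N\otimes\Omega^n\to N\otimes P_{n-1}(A_0))=0$, so $\operatorname{pd}N<n$ by (7).

**Step 2: the submodule generated by the pieces $Te_j$ is killed too.** Let
$$T':=\sum_{j\notin\Sigma}Te_jA\subseteq T .$$
By Step 1, $\operatorname{pd}(T/T')<n$, so by (4)
$$\operatorname{Tor}_1(T/T',\Omega^n)\cong\operatorname{Tor}_{n+1}(T/T',A_0)=0.$$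
Hence $T'\otimes\Omega^n\to T\otimes\Omega^n=0$ is injective, and $T'\otimes\Omega^n=0$.

**Step 3: $T'=0$.** Suppose $T'\ne0$. It is f.g. because $A$ is right noetherian, so $T'/T'J\neq0$ by Nakayama. This quotient is generated by the images of the sets $Te_j$ with $j\notin\Sigma$, so it contains a nonzero element $x=xe_j$ for some $j\notin\Sigma$. The map $e_jA\to xA$, $c\mapsto xc$, is onto and kills $e_jJ$, since $xJ=0$. As $S'_j$ is simple and $x\neq0$, $xA\cong S'_j$. Now $T'/T'J$ is a module over the semisimple ring $A_0$, so $xA$ is a direct summand of it, and $S'_j$ is a quotient of $T'$. Then $S'_j\otimes\Omega^n$ is a quotient of $T'\otimes\Omega^n=0$, contradicting Lemma 2(a).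

**Step 4: conclusion.** By Step 3, $T\otimes Ae_j\cong Te_j=0$ for all $j\notin\Sigma$. By Lemma 2(b), $T\otimes P_n(M)=0$, and so is its quotient $T\otimes\Omega^n(M)$. $\square$

This is (5), so the equality is now proved when $\operatorname{gl\,dim}A<\infty$ and $1\le n\le\operatorname{gl\,dim} A$; the case $n=0$ was given.

## Infinite global dimension and the right module $C_{q+1}$

If $\operatorname{gl\,dim}A=\infty$ there is no top degree $d$, and $\operatorname{Ext}^q(M,-)$ need not be $T_q\otimes-$. Over $k[x]/(x^2)$ with $M=k$ and $q\ge1$ we found $T_q=0$, while $\operatorname{Ext}^q(k,k)=\operatorname{Hom}(P_q(k),k)\cong k$.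

Compare (3) with (1) and (2) to see what goes wrong. For a module $Y$, the map $C_q\otimes Y\to P^{q+1}\otimes Y$ factors through $B_{q+1}\otimes Y$. To identify its kernel with $T_q\otimes Y$ we want $T_q\otimes Y\to C_q\otimes Y$ and $B_{q+1}\otimes Y\to P^{q+1}\otimes Y$ to be injective. The obstructions are
$$\operatorname{Tor}_1(B_{q+1},Y)\cong\operatorname{Tor}_2(C_{q+1},Y)\qquad\text{and}\qquad\operatorname{Tor}_1(C_{q+1},Y).$$
If $Y$ is an $n$-th syzygy, both vanish as soon as $\operatorname{pd}C_{q+1}<n$. The next lemma shows that one extra vanishing $\operatorname{Ext}^{q+1}(M,\Omega^n)=0$ provides exactly this. That is the reason for the second hypothesis in Theorem 1.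

**Lemma 4.** Let $n\ge1$, $t\ge0$, and let $M$ be f.g. If $\operatorname{Ext}^t_A(M,\Omega^n)=0$, then $\operatorname{pd}C_t<n$.

*Proof.* By (3), $C_t\otimes\Omega^n\to P^{t+1}\otimes\Omega^n$ is injective. Since $P^{t+1}$ is flat, $P^{t+1}\otimes\Omega^n\to P^{t+1}\otimes P_{n-1}(A_0)$ is injective. So the composite along the top and right of
$$\begin{array}{ccc}C_t\otimes\Omega^n&\longrightarrow&P^{t+1}\otimes\Omega^n\\ \downarrow&&\downarrow\\ C_t\otimes P_{n-1}(A_0)&\longrightarrow&P^{t+1}\otimes P_{n-1}(A_0)\end{array}$$
is injective. The square commutes, so the left vertical map is injective. By (4) its kernel is $\operatorname{Tor}_n(C_t,A_0)$. Hence $\operatorname{Tor}_n(C_t,A_0)=0$ and $\operatorname{pd}C_t<n$ by (7). $\square$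

**Lemma 5.** Let $n\ge1$, $q\ge0$, and let $M$ be f.g. with $\operatorname{Ext}^{q+1}_A(M,\Omega^n)=0$. Then $\operatorname{Ext}^q_A(M,\Omega^n(M'))\cong T_q\otimes_A\Omega^n(M')$ for every f.g. $M'$.

*Proof.* By Lemma 4 with $t=q+1$, $\operatorname{pd}C_{q+1}<n$. Put $Y=\Omega^n(M')$. By (4), for $i\ge1$,
$$\operatorname{Tor}_i(C_{q+1},Y)\cong\operatorname{Tor}_{n+i}(C_{q+1},M')=0 .$$
Tensor (2), with $t=q$, with $Y$. Since $\operatorname{Tor}_1(C_{q+1},Y)=0$, the map $B_{q+1}\otimes Y\to P^{q+1}\otimes Y$ is injective; since $P^{q+1}$ is flat, $\operatorname{Tor}_1(B_{q+1},Y)\cong\operatorname{Tor}_2(C_{q+1},Y)=0$. So tensoring (1), with $t=q$, gives an exact sequence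
$$0\to T_q\otimes Y\to C_q\otimes Y\to B_{q+1}\otimes Y\to0 .$$
With (3),
$$\operatorname{Ext}^q(M,Y)=\ker(C_q\otimes Y\to P^{q+1}\otimes Y)=\ker(C_q\otimes Y\to B_{q+1}\otimes Y)\cong T_q\otimes Y.\qquad\square$$

## Proof of Theorem 1

**The case $n=0$.** Here a single vanishing suffices, by minimality. The differentials of $\operatorname{Hom}(P_\bullet(M),A_0)$ are zero, because those of $P_\bullet(M)$ have image in the radical and $JA_0=0$. So $\operatorname{Ext}^q(M,A_0)=\operatorname{Hom}(P_q(M),A_0)=\operatorname{Hom}(P_q(M)/JP_q(M),A_0)$. Every simple module embeds in $A_0$, so if this is zero then $P_q(M)/JP_q(M)=0$, hence $P_q(M)=0$ by Nakayama and $\Omega^q(M)=0$.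

**The case $n\ge1$ with two vanishings.** The purpose is to move the vanishing from $\Omega^n(A_0)$ to $\Omega^q(M)$ and then use Lemma 1. Since $\operatorname{Ext}^{q+1}(M,\Omega^n)=0$, Lemma 5 applies. With $M'=A_0$ it gives
$$T_q\otimes\Omega^n\cong\operatorname{Ext}^q(M,\Omega^n)=0.$$
By Lemma 3, $T_q\otimes\Omega^n(M')=0$ for every f.g. $M'$. By Lemma 5 again, $\operatorname{Ext}^q(M,\Omega^n(M'))=0$ for every f.g. $M'$. Because $q\ge n$, we may choose $M'=\Omega^{q-n}(M)$, and then $\Omega^n(M')=\Omega^q(M)$. So $\operatorname{Ext}^q(M,\Omega^q(M))=0$, where $q\ge n\ge1$, and Lemma 1 gives $\Omega^q(M)=0$.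

**The cases $n=1,2$ with one vanishing.** Assume only $\operatorname{Ext}^q(M,\Omega^n)=0$, with $q\ge n$. We aim to show that $B_q=\operatorname{im}(P^{q-1}\to P^q)$ is zero. Lemma 4 gives $\operatorname{pd}C_q<n$. We use two observations.

First, $B_q\subseteq P^qJ$. If $f\in P^{q-1}=\operatorname{Hom}(P_{q-1},A)$, its image in $P^q$ is the composite of $P_q\to P_{q-1}$ with $f$. The former has image in $JP_{q-1}$, so the composite lies in $\operatorname{Hom}(P_q,J)$. And $\operatorname{Hom}(P_q,J)=P^qJ$: for $P_q=Ae$ with $e$ idempotent both sides are $eJ$, and both are additive.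

Second, a direct summand $U$ of a f.g. projective $P$ with $U\subseteq JP$ is zero: a retraction $r:P\to U$ gives $U=r(U)\subseteq J\,r(P)=JU$, and Nakayama applies. The same holds for right modules.

*$n=1$.* Here $C_q$ is projective, so $0\to B_q\to P^q\to C_q\to0$ splits. Thus $B_q$ is a direct summand of $P^q$ inside $P^qJ$, and $B_q=0$.

*$n=2$, so $q\ge2$.* Here $\operatorname{pd}C_q\le1$, so $B_q$ is projective by (2). Then $P^{q-1}\to B_q$ splits, and $P^{q-1}=I\oplus K$ with $K=\ker(P^{q-1}\to P^q)$ and $I\cong B_q$. The image of $\delta:P^{q-2}\to P^{q-1}$ lies in $K$. Now dualize, writing $(-)^*=\operatorname{Hom}(-,A)$. We get $P_{q-1}\cong(P^{q-1})^*=I^*\oplus K^*$, where $I^*$ consists of the $h$ vanishing on $K$, and the differential $P_{q-1}\to P_{q-2}$ becomes $h\mapsto h\circ\delta$. It vanishes on $I^*$. Hence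
$$I^*\subseteq\ker(P_{q-1}\to P_{q-2})=\Omega^q(M)\subseteq JP_{q-1},$$
and $I^*$ is a direct summand of $P_{q-1}$, so $I^*=0$. Then $I\cong I^{**}=0$ and $B_q=0$.

In both cases $P^{q-1}\to P^q$ is zero. Dualizing back, $P_q\to P_{q-1}$ is zero. Its image is $\Omega^q(M)$, so $\Omega^q(M)=0$. $\square$

## From Theorem 1 to Theorems 2 and 3

**Proof of Theorem 2.** Let $s=\sup\{q:\operatorname{Ext}^q(M,\Omega^n)\neq0\}$. Since $\operatorname{Ext}^q(M,-)=0$ for $q>\operatorname{pd}M$, we have $s\le\operatorname{pd}M$. Suppose $s<\operatorname{pd}M$. Then $s<\infty$, and we put $q:=\max(n,s+1)$, which is $n$ if $s=-\infty$. Both $q$ and $q+1$ exceed $s$, so $\operatorname{Ext}^q(M,\Omega^n)=\operatorname{Ext}^{q+1}(M,\Omega^n)=0$. As $q\ge n$, Theorem 1 gives $\operatorname{pd}M<q$. If $q=n$, this contradicts $\operatorname{pd}M\ge n$. If $q=s+1$, it says $\operatorname{pd}M\le s$, against the assumption. $\square$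

**Proof of Theorem 3.** Let $d=\operatorname{gl\,dim}A$, so $d=\operatorname{pd}A_0$ by Eilenberg. Since $\Omega^n\ne0$, we have $n\le d$. So Theorem 2 applies to $M=A_0$ and gives
$$d=\sup\{q:\operatorname{Ext}^q_A(A_0,\Omega^n)\ne0\}\le\operatorname{inj\,dim}_A\Omega^n\le\operatorname{gl\,dim}A=d .$$
The first inequality holds because $\operatorname{Ext}^q(-,\Omega^n)$ vanishes for $q>\operatorname{inj\,dim}\Omega^n$. All terms are equal. $\square$

## Finiteness, nonvanishing degrees, and the hypotheses $q\ge n$ and $\operatorname{pd}M\ge n$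

**Finiteness.** For every $n\ge0$, $\operatorname{inj\,dim}_A\Omega^n<\infty$ iff $\operatorname{gl\,dim}A<\infty$. If $\Omega^n\neq0$ this is Theorem 3. If $\Omega^n=0$, then $\operatorname{gl\,dim}A=\operatorname{pd}A_0<n$, and both sides are finite.

**Degrees where $\operatorname{Ext}$ is nonzero.** Let $d=\operatorname{gl\,dim}A$. For each integer $q$ with $n\le q\le d$ we have $\Omega^q(A_0)\neq0$, so by Theorem 1 at least one of $\operatorname{Ext}^q(A_0,\Omega^n)$ and $\operatorname{Ext}^{q+1}(A_0,\Omega^n)$ is nonzero. If $n\le d<\infty$, take $q=d$: since $\operatorname{Ext}^{d+1}=0$, we get $\operatorname{Ext}^d(A_0,\Omega^n)\neq0$. For $n\ge3$, nothing here claims that two consecutive vanishings are necessary in Theorem 1.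

**The condition $q\ge n$ in Theorem 1 cannot be dropped.** Let $A$ be a commutative regular local ring of dimension $d$ with residue field $k=A_0$, and let $2\le n\le d$. I claim $\operatorname{Ext}^i(k,\Omega^m)=0$ for $i<m\le d$. For $m=0$ there is nothing to show. For $m\ge1$, the sequence $0\to\Omega^m\to P_{m-1}(k)\to\Omega^{m-1}\to0$ gives an exact sequence
$$\operatorname{Ext}^{i-1}(k,\Omega^{m-1})\to\operatorname{Ext}^i(k,\Omega^m)\to\operatorname{Ext}^i(k,P_{m-1}(k)),$$
where the left term is zero by induction (or because $i=0$) and the right term is zero since $\operatorname{Ext}^i(k,A)=0$ for $i<d$. So $\operatorname{Ext}^q(A_0,\Omega^n)=0$ for $q=n-2$ and $q=n-1$, although $\Omega^q(A_0)\ne0$ for these $q$. With $q=n-2$, both vanishing hypotheses of Theorem 1 hold and its conclusion fails.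

**The condition $\operatorname{pd}M\ge n$ in Theorem 2 cannot be dropped.** Take $n=2$ and $A=\Lambda\times\Lambda'$, with $\Lambda$ as in Test 3 and $\Lambda'$ the path algebra over the same field of $1\to2$. Since $\operatorname{gl\,dim}\Lambda'=1$, the factor $\Lambda'$ contributes nothing to second syzygies, and $\Omega^2(A_0)=S_3$ is a nonzero $\Lambda$-module. Let $M$ be the nonprojective simple $\Lambda'$-module, so $\operatorname{pd}M=1<n$. The modules $M$ and $\Omega^2(A_0)$ live over different factors of $A$, so $\operatorname{Ext}^q_A(M,\Omega^2(A_0))=0$ for all $q$. The supremum in Theorem 2 is then $-\infty$, not $1$.
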